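\title{Two-generator subgroups and the generalized Fitting height}

\begin{abstract}
We prove that a finite group has generalized Fitting height at most $k$ as soon as all its subgroups generated by two elements do. This answers a question from a paper of Detomi and Shumyatsky. The proof replaces the generalized Fitting series by the descending series of quasinilpotent residuals, establishes by induction a stronger statement relative to a set of primes, and uses a theorem of Lucchini and Menegazzo, which depends on the classification of finite simple groups, to keep the number of generators equal to two. We also show that the hypothesis is equivalent to the same bound for all sections, and that every height from $1$ up to the height of the group is attained by a two-generator subgroup.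
\end{abstract}

\section{Introduction}\label{sec:intro}

All groups in this paper are finite. We write $d(X)$ for the least number of generators of a group $X$, and we call $X$ a \emph{2-generator} group if $d(X)\le 2$, that is, if $X$ is generated by two elements, which may be equal or trivial. A \emph{section} of $G$ is a quotient of a subgroup of $G$.

The Fitting subgroup $F(G)$ is the largest nilpotent normal subgroup of $G$. For a solvable group, factoring out $F(G)$ repeatedly cuts $G$ into nilpotent layers, and the number of layers is the Fitting height. For a nonabelian simple group $F(G)=1$ and the process does not start. The remedy is to allow pieces that are close to simple in each layer. A group is \emph{quasisimple} if it is perfect and its quotient by its center is a nonabelian simple group. A subgroup $K$ is \emph{subnormal} in $G$ if there is a chain $K=K_0\trianglelefteq K_1\trianglelefteq\dots\trianglelefteq K_n=G$. The \emph{components} of $G$ are its subnormal quasisimple subgroups, $E(G)$ is their product, and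
\[
F^*(G)=F(G)E(G)
\]
is the \emph{generalized Fitting subgroup}. Put $F^*_0(G)=1$ and let $F^*_{i+1}(G)$ be the inverse image in $G$ of $F^*(G/F^*_i(G))$. The series reaches $G$, because a minimal normal subgroup of a nontrivial group $X$ is either abelian or a direct product of nonabelian simple groups, which are components, and so lies in $F^*(X)$. The \emph{generalized Fitting height} $h^*(G)$ is the least $h$ with $F^*_h(G)=G$. A group $X$ is \emph{quasinilpotent} if $X=F^*(X)$, that is, if $h^*(X)\le 1$. A solvable group and its quotients have no components, so a solvable quasinilpotent group is nilpotent, and for solvable $G$ the number $h^*(G)$ is the Fitting height. For example, $h^*(A_5)=1$; $h^*(S_3)=h^*(A_4)=2$; $h^*(S_5)=2$ with $F^*(S_5)=A_5$; and $h^*(S_4)=3$.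

Nilpotency can be tested on pairs of elements. Indeed, suppose that all 2-generator subgroups of $G$ are nilpotent. Then elements of coprime orders commute, so the normalizer of a Sylow $p$-subgroup $P$ contains $P$ and a Sylow $r$-subgroup for every prime $r\ne p$. Hence all Sylow subgroups are normal and $G$ is nilpotent. It is natural to ask whether pairs of elements see not only the first layer but the whole height. The following question comes from the paper of Detomi and Shumyatsky \cite{DS}.

\begin{quote}
\emph{Suppose that $h^*(J)\le k$ for every 2-generator subgroup $J$ of a finite group $G$. Does it follow that $h^*(G)\le k$?}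
\end{quote}

To exhibit $k+1$ layers inside a group, the first thing to try is one element for each layer, and this produces a subgroup whose number of generators grows with $k$. On the other hand, layers can be cheap: $S_4$ has three of them and is generated by two elements. The theorem says that layers can always be had this cheaply.

\begin{theorem}\label{thm:main}
Let $G$ be a finite group. If $h^*(J)\le k$ for every 2-generator subgroup $J$ of $G$, then $h^*(G)\le k$.
\end{theorem}

The next theorem describes the hypothesis exactly and shows which heights occur.

\begin{theorem}\label{thm:more}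
Let $G$ be a finite group.
\begin{itemize}
\item[(a)] For each $k$ the following are equivalent: \textup{(i)} $h^*(J)\le k$ for all 2-generator subgroups $J$ of $G$; \textup{(ii)} $h^*(H)\le k$ for all subgroups $H$ of $G$; \textup{(iii)} $h^*(X)\le k$ for all sections $X$ of $G$.
\item[(b)] If $1\le j\le h^*(G)$, then every subgroup $J\le G$ that is minimal subject to $h^*(J)\ge j$ is a 2-generator group and satisfies $h^*(J)=j$. In particular, $G$ has a 2-generator subgroup of generalized Fitting height exactly $j$ for every $1\le j\le h^*(G)$.
\item[(c)] $h^*(J)\le 1$ for all 2-generator subgroups $J$ of $G$ if and only if $G$ is nilpotent.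
\item[(d)] In Theorem~\ref{thm:main}, ``2-generator'' cannot be replaced by ``1-generator''. Condition \textup{(i)} in \textup{(a)} cannot be weakened to $h^*(G)\le k$.
\end{itemize}
\end{theorem}

Parts (c) and (d) need nothing from the rest of the paper, and they show what to expect, so we prove them now.

\begin{proof}[Proof of Theorem~\ref{thm:more}\,\textup{(c)} and \textup{(d)}]
(c) Subgroups of a nilpotent group are nilpotent and so have $h^*\le1$. Conversely, let all 2-generator subgroups of $G$ be quasinilpotent, suppose that $G$ is not nilpotent, and let $S$ be a minimal non-nilpotent subgroup of $G$. By Schmidt's theorem, a group all of whose proper subgroups are nilpotent is solvable. So the 2-generator subgroups of $S$ are solvable and quasinilpotent, hence nilpotent, and $S$ is nilpotent by the Sylow argument above. This is a contradiction.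

(d) Cyclic groups have $h^*\le1$, but $h^*(S_3)=2$. Also $h^*(A_5)=1$, while the subgroup $A_4=\langle(1\,2\,3),(1\,2)(3\,4)\rangle$ has $h^*(A_4)=2$.
\end{proof}

The pair $A_4\le A_5$ shows that, unlike the Fitting height of solvable groups, $h^*$ can increase on passing to a subgroup. So the hypothesis of Theorem~\ref{thm:main} is in general strictly stronger than its conclusion; by part (a) it is exactly the condition that all subgroups have $h^*\le k$. The same phenomenon is a source of difficulty in the proof: a subgroup may have large height for reasons unrelated to the layers of the ambient group.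

The proof rests on three devices. The first is a descending series that computes $h^*$ and is compatible with quotients. Every group $X$ has a smallest normal subgroup $\rho(X)$ with quasinilpotent quotient (Corollary~\ref{cor:residual}), the \emph{quasinilpotent residual}. Put
\[
\rho_0(X)=X,\qquad \rho_{i+1}(X)=\rho(\rho_i(X)).
\]
Then $h^*(X)\le k$ if and only if $\rho_k(X)=1$ (Proposition~\ref{prop:height}). The second device is a stronger statement that can be proved by induction. For a set $\pi$ of primes, a \emph{$\pi$-group} is a group whose order has all its prime divisors in $\pi$; the only $\emptyset$-group is the trivial group.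

\begin{theorem}\label{thm:pi}
Let $\pi$ be a possibly empty set of primes, let $m\ge0$, and let $G$ be a finite group. If $\rho_m(G)$ is not a $\pi$-group, then $G$ has a 2-generator subgroup $J$ such that $\rho_m(J)$ is not a $\pi$-group. Equivalently, if $\rho_m(J)$ is a $\pi$-group for all 2-generator subgroups $J$ of $G$, then $\rho_m(G)$ is a $\pi$-group.
\end{theorem}

Theorem~\ref{thm:main} is the case $\pi=\emptyset$, $m=k$, read through Proposition~\ref{prop:height}. The third device is the one deep result that we quote. It depends on the classification of finite simple groups.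

\begin{theorem}[Lucchini and Menegazzo \cite{LM}]\label{thm:LM}
If $X$ is a noncyclic finite group with a unique minimal normal subgroup $V$, then $d(X)=\max(2,d(X/V))$.
\end{theorem}

Sections~\ref{sec:qn} and~\ref{sec:rho} develop quasinilpotent groups and the series $\rho_i$. Section~\ref{sec:examples} works the inductive step in three small groups, which show why the set $\pi$ and Theorem~\ref{thm:LM} are needed. Section~\ref{sec:step} isolates the step in general, Section~\ref{sec:proof} proves Theorem~\ref{thm:pi}, and Section~\ref{sec:more} proves parts (a) and (b) of Theorem~\ref{thm:more}.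

\section{Quasinilpotent groups}\label{sec:qn}

For a prime $q$, let $O_q(X)$ be the largest normal $q$-subgroup of $X$; then $F(X)$ is the direct product of the subgroups $O_q(X)$. A \emph{chief factor} of $X$ is a quotient $U/W$ with $U,W\trianglelefteq X$ and $U/W$ minimal normal in $X/W$, and a \emph{chief series} is a chain of normal subgroups from $1$ to $X$ whose factors are chief factors. If $V\trianglelefteq X$, an element of $X$ induces an inner automorphism of $V$ by conjugation if and only if it lies in $VC_X(V)$; for abelian $V$ this subgroup is $C_X(V)$. We use the following textbook facts.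
\begin{itemize}
\item[(S1)] A minimal normal subgroup is either an elementary abelian $q$-group or a direct product $T_1\times\dots\times T_s$ of isomorphic nonabelian simple groups. Every normal subgroup of a direct product of nonabelian simple groups is the product of some of the factors; so its center is trivial and its automorphisms permute the factors.
\item[(S2)] $[E(X),F(X)]=1$, and if $K$ is a component of $X$ and $Y\trianglelefteq X$, then $K\le Y$ or $[K,Y]=1$. Distinct components commute. See \cite[\S31]{Asch} or \cite[\S X.13]{HB}.
\item[(S3)] If $V$ is a minimal normal subgroup of $X$ and a $q$-group, then $O_q(X/C_X(V))=1$. Indeed, a $q$-group acting on a nontrivial $q$-group fixes a nontrivial element, so the fixed points of $O_q(X/C_X(V))$ form a nontrivial normal subgroup of $X$ inside $V$, which is then $V$.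
\item[(S4)] A group of automorphisms of an elementary abelian $q$-group $N$ that stabilizes a chain of subgroups from $1$ to $N$ and acts trivially on each factor is a $q$-group, since in a suitable basis it consists of unitriangular matrices over $\mathbb{F}_q$.
\item[(S5)] Dedekind's law: if $A\le Y$, then $Y\cap AB=A(Y\cap B)$. The three subgroups lemma: if $[A,B,C]=[B,C,A]=1$, then $[C,A,B]=1$. The Schur--Zassenhaus theorem: a normal subgroup whose order is coprime to its index has a complement.
\end{itemize}

Quasinilpotent groups share with nilpotent groups the closure properties below. They are not closed under taking arbitrary subgroups, as $A_4\le A_5$ shows.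

\begin{lemma}\label{lem:closure}
Let $X$ be a group.
\begin{itemize}
\item[(a)] $F^*(X)$ is quasinilpotent and contains every quasinilpotent normal subgroup of $X$.
\item[(b)] If $X$ is quasinilpotent, so is every quotient of $X$.
\item[(c)] If $X$ is quasinilpotent, so is every normal subgroup of $X$.
\item[(d)] If $Z\le Z(X)$ and $X/Z$ is quasinilpotent, so is $X$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $Y\trianglelefteq X$. Then $F(Y)$ is characteristic in $Y$, hence a nilpotent normal subgroup of $X$, and components of $Y$ are subnormal in $X$. So $F^*(Y)\le F^*(X)$, which gives the second claim. For the first, take $Y=F^*(X)$, which is normal because conjugation permutes the components. We have $F(X)\le F(Y)$, and a component of $X$ contained in $Y$ is subnormal in $Y$, as one sees by intersecting a subnormal chain with $Y$. So $Y\le F^*(Y)$.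

(b) The image of $F(X)$ is nilpotent and normal, and the image of a component $K$ is subnormal and has the form $K/M$ with $M\trianglelefteq K$. Since $K/Z(K)$ is simple, $MZ(K)=K$ or $M\le Z(K)$. In the first case $K=K'=M'\le M$ and the image is trivial. In the second case $K/M$ is perfect, and its center contains $Z(K)/M$ and maps to an abelian normal subgroup of $K/Z(K)$, which is trivial; so the center is $Z(K)/M$ and $K/M$ is quasisimple.

(c) Let $Y\trianglelefteq X$ and $F=F(X)$. Let $E_1$ be the product of the components of $X$ contained in $Y$, and $E_2$ the product of the others. Both are normal in $X$, and $[E_2,Y]=1$ by (S2). As $X=E_1FE_2$, Dedekind's law gives $Y=E_1D$ with $D=Y\cap FE_2$. Let $fe\in D$ with $f\in F$, $e\in E_2$. Both $fe$ and $f$ centralize $E_2$, so $e\in Z(E_2)$, and $Z(E_2)\le F$ because it is abelian and normal in $X$. Thus $D\le F\cap Y\le F(Y)$. Since $E_1\le E(Y)$, we get $Y=F^*(Y)$.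

(d) The preimage of $F(X/Z)$ is normal and nilpotent, so it lies in $F(X)$. Let $K/Z$ be a component of $X/Z$. Since $K/Z$ is perfect, $K=K'Z$, and therefore $K'=[K'Z,K'Z]=K''$. So $K'$ is perfect, and it is subnormal in $X$. Let $W$ be the set of elements of $K'$ whose image lies in $Z(K/Z)$. Then $[W,K']\le Z$, so $[W,K',K']=[K',W,K']=1$, and the three subgroups lemma gives $[K',W]=[K',K',W]=1$. Thus $W\le Z(K')$. As $K'$ maps onto $K/Z$, the quotient $K'/W\cong (K/Z)/Z(K/Z)$ is nonabelian simple, so $W=Z(K')$ and $K'$ is a component of $X$. Hence $K=K'Z\le F^*(X)$, and $X=F^*(X)$.
\end{proof}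

The main proof detects that a group is \emph{not} quasinilpotent by the way it acts on a normal subgroup. The next lemma says which actions are possible.

\begin{lemma}\label{lem:action}
Let $Y$ be a quasinilpotent group and $V\trianglelefteq Y$.
\begin{itemize}
\item[(a)] If $V$ is a $q$-group for a prime $q$, then $Y/C_Y(V)$ is a $q$-group.
\item[(b)] If $V$ is a direct product of nonabelian simple groups, then $Y=VC_Y(V)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $V\le O_q(Y)$, so $V$ is centralized by $E(Y)$ and by every $O_p(Y)$ with $p\neq q$. Since $Y=F(Y)E(Y)$, we get $Y=O_q(Y)C_Y(V)$.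

(b) The simple factors of $V$ are components of $Y$, so $V\le E(Y)$ and $F(Y)$ centralizes $V$. Every component of $Y$ lies in $V$ or centralizes $V$. Hence $Y=F(Y)E(Y)\le VC_Y(V)$.
\end{proof}

A group is nilpotent exactly when it acts trivially on its chief factors. For quasinilpotent groups, ``trivially'' becomes ``by inner automorphisms''.

\begin{proposition}\label{prop:chief}
For a group $X$ the following are equivalent: \textup{(i)} $X$ is quasinilpotent; \textup{(ii)} every element of $X$ induces an inner automorphism on every chief factor of $X$; \textup{(iii)} there is a chief series of $X$ on each factor of which every element of $X$ induces an inner automorphism.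
\end{proposition}

\begin{proof}
(i)$\Rightarrow$(ii). By Lemma~\ref{lem:closure}(b) it suffices to treat a minimal normal subgroup $U$ of $X$. If $U$ is a $q$-group, then $X/C_X(U)$ is a $q$-group by Lemma~\ref{lem:action}(a), hence trivial by (S3). If $U$ is nonabelian, then $X=UC_X(U)$ by Lemma~\ref{lem:action}(b).

(ii)$\Rightarrow$(iii) is immediate.

(iii)$\Rightarrow$(i). We use induction on $|X|$. Let $X\neq1$ and let $U$ be the smallest nontrivial term of the series. The rest of the series shows that $X/U$ satisfies (iii), so $X/U$ is quasinilpotent, and $X=UC$ with $C=C_X(U)$. If $U$ is abelian, it is central and Lemma~\ref{lem:closure}(d) applies. If $U$ is nonabelian, then $U\cap C=Z(U)=1$, so $C\cong X/U$ is a quasinilpotent normal subgroup and $C\le F^*(X)$ by Lemma~\ref{lem:closure}(a). Also $U\le E(X)$. So $X=F^*(X)$.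
\end{proof}

\begin{corollary}\label{cor:residual}
If $A,B\trianglelefteq X$ and $X/A$, $X/B$ are quasinilpotent, then $X/(A\cap B)$ is quasinilpotent. Hence $X$ has a smallest normal subgroup $\rho(X)$ with quasinilpotent quotient.
\end{corollary}

\begin{proof}
We may assume $A\cap B=1$. Take a chief series of $X$ that has $A$ as a term. The factors above $A$ are chief factors of $X/A$, so $X$ induces inner automorphisms on them. Let $U/W$ be a factor with $U\le A$. Then $U\cap WB=W(U\cap B)=W$, so $uW\mapsto uWB$ is an isomorphism $U/W\to UB/WB$ that commutes with conjugation by $X$. Thus $UB/WB$ is a chief factor of $X/B$, and each $x\in X$ acts on it like some element $u\in U$. Then $x$ acts like $u$ on $U/W$ as well. Proposition~\ref{prop:chief} shows that $X$ is quasinilpotent. For the last claim, let $\rho(X)$ be the intersection of all normal subgroups with quasinilpotent quotient.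
\end{proof}

\section{The series of residuals}\label{sec:rho}

An argument by minimal counterexample passes constantly between a group and its quotients, and the series $F^*_i$ does not survive this passage. If $V$ is the normal subgroup of order $4$ in $S_4$, then $F^*(S_4)=V$ has trivial image in $S_4/V$, while $F^*(S_4/V)=A_4/V$. The series $\rho_i$, which for $S_4$ is $S_4>A_4>V>1$, maps exactly onto the corresponding series of each quotient. Its terms are characteristic subgroups, and $\rho_{i+j}(X)=\rho_i(\rho_j(X))$.

\begin{lemma}\label{lem:rho}
Let $X$ be a group and $i\ge0$.
\begin{itemize}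
\item[(a)] If $f\colon X\to Y$ is a surjective homomorphism, then $f(\rho_i(X))=\rho_i(Y)$.
\item[(b)] If $X\ne1$, then $\rho(X)<X$.
\item[(c)] If $Y\trianglelefteq X$, then $\rho_i(Y)\le\rho_i(X)$.
\item[(d)] If $X$ is a 2-generator section of a group $G$, then $G$ has a 2-generator subgroup $J$ such that $\rho_i(X)$ is a quotient of $\rho_i(J)$ for all $i$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The group $Y/f(\rho(X))$ is a quotient of $X/\rho(X)$, hence quasinilpotent, so $\rho(Y)\le f(\rho(X))$. Also $X/f^{-1}(\rho(Y))\cong Y/\rho(Y)$, so $\rho(X)\le f^{-1}(\rho(Y))$. This is the case $i=1$. Applying it to the surjection $\rho_i(X)\to\rho_i(Y)$ gives the step from $i$ to $i+1$.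

(b) $X$ has a simple quotient, and simple groups are quasinilpotent.

(c) Suppose that $\rho_i(Y)\le\rho_i(X)$. The subgroup $\rho_i(Y)$ is characteristic in $Y$, hence normal in $X$. Its image in the quasinilpotent group $\rho_i(X)/\rho_{i+1}(X)$ is normal, hence quasinilpotent by Lemma~\ref{lem:closure}(c). So $\rho_{i+1}(Y)\le\rho_{i+1}(X)$.

(d) Write $X=H/K$ with $H\le G$, choose preimages in $H$ of two generators of $X$, and let $J$ be the subgroup they generate. Apply (a) to the surjection $J\to X$.
\end{proof}

Normality is needed in (c): $\rho(A_4)\neq1=\rho(A_5)$. Part (d) means that it is enough to find 2-generator \emph{sections} with the desired property. The two series are the slowest and the fastest ways of climbing through $X$ by quasinilpotent steps.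

\begin{proposition}\label{prop:height}
Let $1=X_0\le X_1\le\dots\le X_k=X$ be normal subgroups of $X$ with all $X_{i+1}/X_i$ quasinilpotent. Then $\rho_{k-i}(X)\le X_i\le F^*_i(X)$ for $0\le i\le k$. Consequently, $h^*(X)\le k$ if and only if $\rho_k(X)=1$, and $h^*(X/K)\le h^*(X)$ for every $K\trianglelefteq X$.
\end{proposition}

\begin{proof}
The first inclusion holds for $i=k$. If $\rho_{k-i}(X)\le X_i$ with $i\ge1$, then $\rho_{k-i}(X)X_{i-1}/X_{i-1}$ is a normal subgroup of $X_i/X_{i-1}$, hence quasinilpotent by Lemma~\ref{lem:closure}(c), and so $\rho_{k-i+1}(X)\le X_{i-1}$. The second inclusion holds for $i=0$. Write $F_i=F_i^*(X)$. If $X_i\le F_i$ with $i<k$, then $X_{i+1}F_i/F_i$ is a quotient of $X_{i+1}/X_i$, hence a quasinilpotent normal subgroup of $X/F_i$. By Lemma~\ref{lem:closure}(a) it lies in $F^*(X/F_i)$, that is, $X_{i+1}\le F_{i+1}$.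

If $h^*(X)\le k$, then $F_k=X$, and the series $X_i=F_i$ has quasinilpotent factors by Lemma~\ref{lem:closure}(a); the case $i=0$ gives $\rho_k(X)=1$. If $\rho_k(X)=1$, take $X_i=\rho_{k-i}(X)$; the case $i=k$ gives $F_k=X$. The claim on quotients now follows from Lemma~\ref{lem:rho}(a).
\end{proof}

\section{The inductive step in three small groups}\label{sec:examples}

Suppose that we know how to find 2-generator subgroups with $\rho_{m-1}$ large, and that we want one with $\rho_m$ large. In the critical situation $G$ has a unique minimal normal subgroup $N$, the quotient $G/N$ is of no use, and the last layer is contributed by $N$. The plan is to find a 2-generator group $J$ above $N$ such that $\rho_{m-1}(J)$ acts on a piece $V$ of $N$ in a way that Lemma~\ref{lem:action} forbids inside a quasinilpotent group, and then to adjoin $V$ to $J$ without using a third generator.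

\begin{example}[why a set of primes appears]\label{ex:sl24}
Let $N$ be the additive group of $\mathbb{F}_4^2$ and $G=N\rtimes \mathrm{SL}_2(4)$, with $m=1$. The simple group $\mathrm{SL}_2(4)\cong A_5$ is transitive on the nonzero vectors, so $N$ is a minimal normal subgroup, and $C_G(N)=N$. The chief factor $N$ is not central, so $G$ is not quasinilpotent, and $\rho_1(G)=N$. We look for a cyclic group $J=\langle g\rangle=\rho_0(J)$ in $\mathrm{SL}_2(4)$. Asking only that $J\neq1$ is not enough: if $g$ is an involution, then $N\langle g\rangle$ is a $2$-group and all its sections are nilpotent. So we ask that $J$ is not a $2$-group. Take $g=\mathrm{diag}(\omega,\omega^{-1})$ with $\omega\in\mathbb{F}_4$ of order $3$. Under $g$ the group $N$ is no longer irreducible, and we pass to the composition factor $V=\mathbb{F}_4e_1$, whose three nonzero vectors are permuted cyclically by $g$. Then $V\langle g\rangle=\langle e_1,g\rangle\cong A_4$ has $\rho_1=V\ne1$. Thus the case $m=1$, $\pi=\emptyset$ of Theorem~\ref{thm:pi} calls on the case $m=0$, $\pi=\{2\}$.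
\end{example}

\begin{example}[why no third generator is needed]\label{ex:s4}
Let $G=S_4$, $N=V$ of order $4$, and $m=2$. The only subgroup $J$ of $G/V\cong S_3$ with $\rho_1(J)$ not a $2$-group is $S_3$ itself, and it already uses two generators. Fix generators $a,b$ of $G/V$. They have $16$ pairs of preimages $(x,y)$. For $H=\langle x,y\rangle$ we have $HV=G$, and $H\cap V$ is normalized by $H$ and by the abelian group $V$, so $H\cap V$ is $V$ or $1$. In the first case $H=G$. In the second case $H\cong S_3$ is a complement to $V$ and determines the pair $(x,y)$. Such an $H$ normalizes a Sylow $3$-subgroup of $G$; there are four of these, with normalizers of order $6$, so there are at most four complements. Hence at least $12$ pairs generate $G$. The freedom in choosing preimages has absorbed $V$. Theorem~\ref{thm:LM} guarantees the conclusion $d(G)=2$ in general.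
\end{example}

\begin{example}[nonabelian $N$]\label{ex:s5}
Let $G=S_5$, $N=A_5$, and $m=1$. Now $C_G(N)=1$, so every $g\in G\setminus N$ induces a non-inner automorphism of $N$, whatever its order. By Lemma~\ref{lem:action}(b) this alone prevents $N\langle g\rangle$ from being quasinilpotent, so here the call is to the case $m=0$, $\pi=\emptyset$ in $G/N$. The group $N\langle g\rangle=S_5$ is generated by $(1\,2)$ and $(1\,2\,3\,4\,5)$. With an arbitrary nonabelian simple group in place of $A_5$ one has no such generators at hand; applied to $X=V$ nonabelian simple, Theorem~\ref{thm:LM} already asserts $d(X)=2$.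
\end{example}

\section{Adjoining a chief factor}\label{sec:step}

In all three examples the useful property of $V$ is that $\rho_{m-1}$ of the ambient group induces a non-inner automorphism on it. The first lemma shows that this property forces $V$ one step further down the series.

\begin{lemma}\label{lem:raise}
Let $V$ be a minimal normal subgroup of a group $D$ and let $m\ge1$. If $\rho_{m-1}(D)\not\le VC_D(V)$, then $V\le\rho_m(D)$.
\end{lemma}

\begin{proof}
Put $Y=\rho_{m-1}(D)$ and $Z=\rho_m(D)$, so that $Y/Z$ is quasinilpotent. As $Y$ does not centralize $V$, the normal subgroup $[V,Y]\le V\cap Y$ of $D$ is nontrivial, so $V=[V,Y]\le Y$. Suppose that $V\not\le Z$. Then $V\cap Z=1$, and $VZ/Z\cong V$ is a normal subgroup of $Y/Z$. For $y\in Y$ we have $[V,y]\le V$, so $[V,y]\le Z$ if and only if $[V,y]=1$. Hence $Z\le C_Y(V)$ and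
\[
C_{Y/Z}(VZ/Z)=C_Y(V)/Z.
\]
If $V$ is a $q$-group, Lemma~\ref{lem:action}(a) shows that $Y/C_Y(V)\cong YC_D(V)/C_D(V)$ is a $q$-group. It is normal in $D/C_D(V)$, hence trivial by (S3), so $Y\le C_D(V)$. If $V$ is nonabelian, Lemma~\ref{lem:action}(b) gives $Y=VC_Y(V)$. Both conclusions contradict the hypothesis.
\end{proof}

Some hypothesis on the action is needed: in $D=C_2\times S_3$ the central factor $V=C_2$ is not contained in $\rho_1(D)\cong C_3$.

Next we control the number of generators. If $d(D/V)\le2$ and $V$ is a noncentral minimal normal subgroup, $D$ itself may need three generators. Let $D=A\rtimes\langle t\rangle$ with $A=C_3\times C_3$ and $t$ an involution inverting $A$, and let $V\le A$ have order $3$, so that $D/V\cong S_3$. Two elements $x,y\in D$ that do not both lie in $A$, say $y\notin A$, generate $\langle a,y\rangle$ with $a\in\{x,xy\}\cap A$, a group of order at most $6$. So $d(D)=3$. The obstruction is the presence of other minimal normal subgroups, and we remove them by passing to a quotient in which $V$ survives.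

\begin{lemma}\label{lem:gen}
Let $V$ be a minimal normal subgroup of a group $D$ with $V\not\le Z(D)$ and $d(D/V)\le2$. Then there is $K\trianglelefteq D$ with $K\cap V=1$ and $d(D/K)\le2$.
\end{lemma}

\begin{proof}
Let $K$ be maximal among the normal subgroups of $D$ with $K\cap V=1$, and put $X=D/K$, $\bar V=VK/K\neq 1$. If $M/K$ is a nontrivial normal subgroup of $X$, then $M\cap V\ne1$ by the choice of $K$, so $V\le M$ and $\bar V\le M/K$. Hence $\bar V$ is the unique minimal normal subgroup of $X$. If $X$ were abelian, then $[V,D]\le V\cap K=1$, contrary to $V\not\le Z(D)$; so $X$ is not cyclic. Finally $X/\bar V\cong D/VK$ is a quotient of $D/V$. Theorem~\ref{thm:LM} gives $d(X)=2$.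
\end{proof}

This lemma is the only place where Theorem~\ref{thm:LM}, and with it the classification, is used. The two lemmas combine into the form needed below.

\begin{proposition}\label{prop:step}
Let $D$ be a section of a group $G$, let $V$ be a minimal normal subgroup of $D$ that is not a $\pi$-group, and let $m\ge1$. Suppose that $d(D/V)\le2$ and $\rho_{m-1}(D)\not\le VC_D(V)$. Then $G$ has a 2-generator subgroup $J$ such that $\rho_m(J)$ is not a $\pi$-group.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:raise}, $V\le\rho_m(D)$. Since $C_D(V)\ne D$, Lemma~\ref{lem:gen} provides $K\trianglelefteq D$ with $K\cap V=1$ and $d(D/K)\le2$. By Lemma~\ref{lem:rho}(a), $\rho_m(D/K)=\rho_m(D)K/K$ contains $VK/K\cong V$, so it is not a $\pi$-group. The group $D/K$ is a 2-generator section of $G$, and Lemma~\ref{lem:rho}(d) gives $J$.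
\end{proof}

\section{Proof of Theorem~\ref{thm:pi}}\label{sec:proof}

We use induction on $m$, for all sets $\pi$ and all groups $G$ at once. If $m=0$, then $G$ has an element of prime order $q\notin\pi$, and we let $J$ be the subgroup it generates. Let $m\ge1$, assume the theorem for $m-1$, fix $\pi$, and let $G$ be a counterexample of minimal order for the pair $(m,\pi)$. Put $L=\rho_{m-1}(G)$, so that $\rho(L)=\rho_m(G)$. We shall construct a section $D$ as in Proposition~\ref{prop:step}, which is a contradiction.

\subsection*{Step 1: the unique minimal normal subgroup}
Let $1\ne M\trianglelefteq G$. If $\rho_m(G/M)$ were not a $\pi$-group, then by minimality $G/M$ would have a 2-generator subgroup $X$ with $\rho_m(X)$ not a $\pi$-group, and Lemma~\ref{lem:rho}(d) would lift it to $G$. So $\rho_m(G/M)=\rho_m(G)M/M$ is a $\pi$-group. If $N_1\ne N_2$ were minimal normal subgroups, then $N_1\cap N_2=1$, and $\rho_m(G)$ would embed in the $\pi$-group $\rho_m(G/N_1)\times\rho_m(G/N_2)$. Hence $G$ has a unique minimal normal subgroup $N$, which lies in every nontrivial normal subgroup. In particular $N\le\rho_m(G)$. As $\rho_m(G)/N$ is a $\pi$-group and $\rho_m(G)$ is not,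 $N$ is not a $\pi$-group. By Lemma~\ref{lem:rho}(b),
\[
N\le\rho_m(G)<L.
\]
Put $C=C_G(N)$.

\subsection*{Step 2: $L$ induces a non-inner automorphism on $N$}
We claim that $L\not\le NC$. If $N$ is nonabelian, then $C\cap N=Z(N)=1$, so the normal subgroup $C$ is trivial, and the claim is the strict inclusion $N<L$.

Let $N$ be a $q$-group, so $q\notin\pi$ and $NC=C$, and suppose that $L\le C$. Then $N$ is central in $L$. Since $|N|$ is coprime to $|\rho_m(G)/N|$, the Schur--Zassenhaus theorem gives a complement $P$ to $N$ in $\rho_m(G)$, and $\rho_m(G)=N\times P$ because $N$ is central. The $\pi$-group $P$ consists of all elements of $\rho_m(G)$ whose order is coprime to $q$, so it is characteristic in $\rho_m(G)$ and normal in $G$. As $P\cap N=1$, we get $P=1$ and $\rho_m(G)=N$. Now $L/N=L/\rho(L)$ is quasinilpotent and $N\le Z(L)$, so $L$ is quasinilpotent by Lemma~\ref{lem:closure}(d). Then $\rho_m(G)=\rho(L)=1$, a contradiction.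

This step is a converse to Lemma~\ref{lem:raise}, and it depends on the coprimality supplied by Step~1. In $\mathrm{SL}_2(3)$ the center $N$ of order $2$ is the unique minimal normal subgroup and lies in $\rho_1=Q_8$; but there $\rho_1/N$ has order $4$, so it is not a $\pi$-group when $2\notin\pi$.

Thus $D=G$, $V=N$ satisfy every hypothesis of Proposition~\ref{prop:step} except possibly $d(G/N)\le2$. The induction hypothesis replaces the top of $G$ by a 2-generator group. The price is that $N$ need not stay minimal normal, and we must find a piece of $N$ on which the action is still non-inner.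

\subsection*{Step 3: $N$ abelian}
Let $N$ be an elementary abelian $q$-group, $q\notin\pi$. By Step~2, $\rho_{m-1}(G/C)=LC/C$ is a nontrivial normal subgroup of $G/C$, and by (S3) it is not a $q$-group. The theorem for $m-1$ and the set $\{q\}$ gives a 2-generator subgroup $\bar J\le G/C$ with $\rho_{m-1}(\bar J)$ not a $q$-group. Let $J\le G$ be generated by preimages of two generators of $\bar J$, and put $R=\rho_{m-1}(J)$. By Lemma~\ref{lem:rho}(a), $RC/C=\rho_{m-1}(\bar J)$, so the group of automorphisms that $R$ induces on $N$ is not a $q$-group.

Take a chain $1=M_0<M_1<\dots<M_t=N$ of $J$-invariant subgroups that admits no $J$-invariant refinement. By (S4), $R$ acts nontrivially on some factor $V=M_i/M_{i-1}$; this is where a merely nontrivial action of $R$ on $N$ would not suffice. The subgroup $M_{i-1}$ is normalized by $J$ and by the abelian group $M_i$, so we can form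
\[
D=M_iJ/M_{i-1}.
\]
The $q$-group $V$ is a minimal normal subgroup of $D$, because there is no $J$-invariant subgroup strictly between $M_{i-1}$ and $M_i$. The quotient $D/V\cong M_iJ/M_i$ is an image of $J$, so $d(D/V)\le2$.

It remains to see that $\rho_{m-1}(D)\not\le C_D(V)$. Let $R^*=RM_{i-1}/M_{i-1}$. The image of $J$ need not be normal in $D$, so Lemma~\ref{lem:rho}(c) is not available, and we compare modulo $V$ instead. Lemma~\ref{lem:rho}(a), applied to the surjections $D\to D/V$ and $J\to D/V$, gives
\[
\rho_{m-1}(D)V/V=\rho_{m-1}(D/V)=R^*V/V.
\]
If $\rho_{m-1}(D)$ centralized the abelian group $V$, so would $\rho_{m-1}(D)V\ge R^*$, contrary to the choice of $V$. Proposition~\ref{prop:step} applies, and $G$ is not a counterexample.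

\subsection*{Step 4: $N$ nonabelian}
Now $C=1$ and $N=T_1\times\dots\times T_s$, where the $T_i$ are isomorphic to one nonabelian simple group $T$, which is not a $\pi$-group. We have $\rho_{m-1}(G/N)=L/N\ne1$. The theorem for $m-1$ and the empty set gives a subgroup $H$ with $N\le H\le G$, $d(H/N)\le2$ and $\rho_{m-1}(H/N)\ne1$. Put $R=\rho_{m-1}(H)$. Then $RN/N=\rho_{m-1}(H/N)$, so $R\not\le N$.

By (S1), $H$ permutes the factors $T_i$. Let $N_1,\dots,N_r$ be the products of the factors over the orbits, so that $N=N_1\times\dots\times N_r$. A nontrivial normal subgroup of $H$ inside $N_i$ is a product of factors that is invariant under $H$, so it equals $N_i$; thus each $N_i$ is minimal normal in $H$. Put $C_i=C_H(N_i)$. Suppose that $R\le N_iC_i$ for all $i$, and let $g\in R$. Then $g$ acts on each $N_i$ like some $n_i\in N_i$. The element $n=n_1\cdots n_r$ also acts on $N_i$ like $n_i$, since the other $n_j$ centralize $N_i$. So $gn^{-1}\in C=1$ and $g\in N$, contrary to $R\not\le N$. Hence $R\not\le N_iC_i$ for some $i$. For this $i$ put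
\[
D=H/C_i,\qquad V=N_iC_i/C_i.
\]
Since $N_i\cap C_i=Z(N_i)=1$, we have $V\cong N_i$. So $V$ is a minimal normal subgroup of $D$, being a nontrivial image of a minimal normal subgroup of $H$, and it is a product of copies of $T$, hence not a $\pi$-group. As $N_j\le C_i$ for $j\ne i$, we have $N\le N_iC_i$, so $D/V\cong H/N_iC_i$ is a quotient of $H/N$ and $d(D/V)\le2$. If $gC_i$ centralizes $V$, then $[g,N_i]\le C_i\cap N_i=1$ and $g\in C_i$; thus $C_D(V)=1$. Finally $\rho_{m-1}(D)=RC_i/C_i\not\le V=VC_D(V)$. Proposition~\ref{prop:step} applies, and $G$ is not a counterexample.

By (S1), Steps 3 and 4 cover all cases. This proves Theorem~\ref{thm:pi}, and with Proposition~\ref{prop:height} also Theorem~\ref{thm:main}. \qed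

\begin{remark}
For Theorem~\ref{thm:main}, only the empty set and sets $\{q\}$ of one prime occur in the induction. The sets $\{q\}$ compensate for the failure of Lemma~\ref{lem:rho}(c) for non-normal subgroups. Indeed, let $G$ be solvable and $\pi=\emptyset$. Subgroups of nilpotent groups are nilpotent, so the proof of Lemma~\ref{lem:rho}(c) works for all subgroups. In Step~3 we then have $\rho_m(G)=N\le C$, so $LC/C$ is nilpotent, and its order is prime to $q$ by (S3). Every $\bar J\le G/C$ has $\rho_{m-1}(\bar J)\le LC/C$, so $\rho_{m-1}(\bar J)\ne1$ already implies that it is not a $q$-group.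
\end{remark}

\section{Sections and exact heights}\label{sec:more}

\begin{proof}[Proof of Theorem~\ref{thm:more}\,\textup{(a)} and \textup{(b)}]
(a) The implications (iii)$\Rightarrow$(ii)$\Rightarrow$(i) are immediate. For (i)$\Rightarrow$(ii), apply Theorem~\ref{thm:main} to $H$, whose 2-generator subgroups are 2-generator subgroups of $G$. For (ii)$\Rightarrow$(iii), use $h^*(H/K)\le h^*(H)$ from Proposition~\ref{prop:height}.

(b) Let $J$ be minimal subject to $h^*(J)\ge j$; such subgroups exist because $h^*(G)\ge j$. By Theorem~\ref{thm:main} with $k=j-1$, applied to $J$, there is a 2-generator subgroup $J_1\le J$ with $h^*(J_1)\ge j$. By minimality $J_1=J$.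

Since $h^*$ is not monotone on subgroups, minimality alone does not give $h^*(J)=j$; we use that the height drops by at most one on passing to a maximal \emph{normal} subgroup. As $j\ge1$, we have $J\ne1$. Let $M$ be a maximal normal subgroup of $J$ and $c=h^*(M)$. Then $c\le j-1$ by minimality of $J$. The quotient $J/M$ is simple, hence quasinilpotent, so $\rho(J)\le M$, and $\rho(J)\trianglelefteq M$. Lemma~\ref{lem:rho}(c) and Proposition~\ref{prop:height} give
\[
\rho_{c+1}(J)=\rho_c(\rho(J))\le\rho_c(M)=1,
\]
so $h^*(J)\le c+1\le j$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Asch}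
Aschbacher, \emph{Finite Group Theory}.

\bibitem{DS}
Eloisa Detomi, Pavel Shumyatsky, \emph{On the length of a finite group and of its 2-generator subgroups}, arXiv:1501.03339 (2015).

\bibitem{HB}
Huppert and Blackburn, \emph{Finite Groups III}.

\bibitem{LM}
A. Lucchini, F. Menegazzo, \emph{Generators for finite groups with a unique minimal normal subgroup}, Rend. Sem. Mat. Univ. Padova 98 (1997), 173--191.

\end{thebibliography}
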